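\title{Bounded Alternating Matrix Products Need Not Be Uniformly Bounded}

\begin{abstract}
Let $\mathcal A$ and $\mathcal B$ be finite sets of real matrices of sizes $N\times M$ and $M\times N$. Suppose that for every sequence $(A_n)$ in $\mathcal A$ some sequence $(B_n)$ in $\mathcal B$ keeps the products $A_nB_n\cdots A_1B_1$ bounded. We show that the bound cannot in general be chosen independently of $(A_n)$; the counterexample has two $2\times2$ matrices in each set. We determine the sizes and cardinalities for which a common bound always exists, and we show that it exists when all products $AB$ are invertible. In general, the best common bound for the first $n$ products is $e^{o(n)}$, and this cannot be improved to $e^{O(n^\theta)}$ for any fixed $\theta<1$.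
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathcal A\subset\mathbb R^{N\times M}$ and $\mathcal B\subset\mathbb R^{M\times N}$ be sets of real matrices. We write $\mathcal A^\infty$ and $\mathcal B^\infty$ for the sets of infinite sequences $\alpha=(A_1,A_2,\dots)$ and $\beta=(B_1,B_2,\dots)$ with terms in $\mathcal A$ and $\mathcal B$, and
\[
P_n(\alpha,\beta)=A_nB_n\cdots A_1B_1\in\mathbb R^{N\times N}.
\]
A sequence $\alpha\in\mathcal A^\infty$ is \emph{$\mathcal B$-right-bounded} if there is a constant $C$ such that
\begin{equation}\label{eq:star}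
\text{some }\beta\in\mathcal B^\infty\text{ satisfies }\ \|P_n(\alpha,\beta)\|\le C\quad\text{for all }n\ge1 .
\end{equation}
The pair $(\mathcal A,\mathcal B)$ is \emph{right-bounded} if every $\alpha\in\mathcal A^\infty$ is $\mathcal B$-right-bounded. A \emph{universal constant} for the pair is a number $C$ for which \eqref{eq:star} holds for every $\alpha\in\mathcal A^\infty$, with $\beta$ allowed to depend on $\alpha$. The following problem is posed in \cite{Koz}.

\medskip
\noindent\textbf{Problem.} \emph{Let $\mathcal A$ and $\mathcal B$ be finite and let $(\mathcal A,\mathcal B)$ be right-bounded. Must there be a universal constant?}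
\medskip

In terms of the recursion $x_n=A_nB_nx_{n-1}$, the factors $A_n$ are imposed, and the factors $B_n$ are chosen, with knowledge of the whole sequence $\alpha$, so that all solutions stay bounded. The price of doing so along $\alpha$ is
\[
\gamma(\alpha)=\inf_{\beta\in\mathcal B^\infty}\ \sup_{n\ge1}\|P_n(\alpha,\beta)\|\in[0,\infty].
\]
The pair is right-bounded when $\gamma$ is finite everywhere, and a universal constant exists when $\gamma$ is bounded. The problem therefore asks for a uniform boundedness principle. When there is nothing to choose, such a principle is a known result.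

\begin{proposition}\label{prop:oneset}
Let $\mathcal S\subset\mathbb R^{N\times N}$ be a finite set such that the norms $\|S_n\cdots S_1\|$, $n\ge1$, are bounded for every sequence $(S_n)\in\mathcal S^\infty$. Then there is $C>0$ with $\|S_n\cdots S_1\|\le C$ for all $(S_n)\in\mathcal S^\infty$ and all $n$.
\end{proposition}

This is the case $\mathcal B=\{I\}$ of the problem. The scalar case $N=M=1$ points the same way: testing on constant sequences shows that each $A$ has a partner $B$ with $|AB|\le1$, and then $C=1$ works. One would also expect that bad sequences can be combined: if longer and longer words in $\mathcal A$ force larger and larger norms, then writing them one after another ought to give a single sequence with $\gamma=\infty$. So the natural guess is ``yes''. It is wrong, and it is the last heuristic that fails.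

\subsection*{Norms}
All norms on a finite-dimensional space are equivalent, so right-boundedness and the existence of a universal constant do not depend on the norm. Unless we say otherwise, $\|x\|$ is the sup norm of a vector and $\|P\|$ is the largest absolute value of an entry of the matrix $P$. If $b$ is a standard basis vector, then $Pb$ is a column of $P$, so $\|P\|\ge\|Pb\|$. Where we need submultiplicativity we use the operator norm $\|P\|_{\mathrm{op}}=\max_{\|x\|=1}\|Px\|$, which satisfies $\|PQ\|_{\mathrm{op}}\le\|P\|_{\mathrm{op}}\|Q\|_{\mathrm{op}}$ and $\|P\|\le\|P\|_{\mathrm{op}}\le N\|P\|$ on $\mathbb R^{N\times N}$.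

\subsection*{Results}

\begin{theorem}\label{thm:counter}
Let $\mathcal A=\{A_0,D\}$ and $\mathcal B=\{I,R\}$, where
\[
A_0=\begin{pmatrix}2&0\\0&1\end{pmatrix},\quad
D=\begin{pmatrix}0&2\\0&0\end{pmatrix},\quad
I=\begin{pmatrix}1&0\\0&1\end{pmatrix},\quad
R=\begin{pmatrix}0&0\\1&1\end{pmatrix}.
\]
Then $(\mathcal A,\mathcal B)$ is right-bounded, but there is no universal constant. For every $m\ge1$ there is a periodic sequence $\alpha\in\mathcal A^\infty$ such that for every $\beta\in\mathcal B^\infty$
\[
\max_{1\le n\le m(m+1)+1}\|P_n(\alpha,\beta)\|\ge2^{m+1}.
\]
\end{theorem}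

The example is as small as it can be in each of its four parameters.

\begin{theorem}\label{thm:sizes}
Let $N,M,p,q\ge1$. The statement ``every right-bounded pair $\mathcal A\subset\mathbb R^{N\times M}$, $\mathcal B\subset\mathbb R^{M\times N}$ with $|\mathcal A|=p$ and $|\mathcal B|=q$ has a universal constant'' is true if and only if $\min(N,M,p,q)=1$.
\end{theorem}

The example also uses singular matrices, and this cannot be avoided.

\begin{theorem}\label{thm:inv}
Let $(\mathcal A,\mathcal B)$ be a right-bounded pair of finite sets such that $AB$ is invertible for all $A\in\mathcal A$, $B\in\mathcal B$. Then a universal constant exists.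
\end{theorem}

To measure how badly uniformity can fail, we look at the best common bound for the first $n$ products,
\[
\kappa(n)=\max_{\alpha\in\mathcal A^\infty}\ \min_{\beta\in\mathcal B^\infty}\ \max_{1\le k\le n}\|P_k(\alpha,\beta)\| .
\]
For finite $\mathcal A$ and $\mathcal B$ the maximum and minimum exist, because the inner quantity depends only on the first $n$ terms of $\alpha$ and $\beta$. The function $\kappa$ is nondecreasing, it grows at most exponentially for any finite pair, and it is bounded exactly when a universal constant exists (Remark~\ref{rem:kappa}). Right-boundedness rules out exponential growth, but no smaller power of $n$ in the exponent.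

\begin{theorem}\label{thm:subexp}
Let $(\mathcal A,\mathcal B)$ be a right-bounded pair of finite sets. For every $\varepsilon>0$ there is $C_\varepsilon$ such that every $\alpha\in\mathcal A^\infty$ admits $\beta\in\mathcal B^\infty$ with $\|P_n(\alpha,\beta)\|\le C_\varepsilon e^{\varepsilon n}$ for all $n$. In particular $\kappa(n)=e^{o(n)}$, in the sense that $\limsup_{n\to\infty}n^{-1}\log\kappa(n)\le0$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
For every $d\ge1$ there is a right-bounded pair $\mathcal A,\mathcal B\subset\mathbb R^{2d\times2d}$ with $|\mathcal A|=d+1$ and $|\mathcal B|=2$ such that, for some $c>0$ and all large $n$,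
\[
\kappa(n)\ge2^{\,c\,n^{d/(d+1)}} .
\]
Hence no bound $\kappa(n)\le e^{O(n^\theta)}$ with a fixed $\theta<1$ holds for all right-bounded pairs.
\end{theorem}

Theorem~\ref{thm:counter} is proved in Section~\ref{sec:counter}, Proposition~\ref{prop:oneset} and Theorem~\ref{thm:sizes} in Section~\ref{sec:sizes}, Theorems~\ref{thm:inv} and~\ref{thm:subexp} in Section~\ref{sec:compact}, and Theorem~\ref{thm:sharp} in Section~\ref{sec:tower}.

\section{The $2\times2$ counterexample}\label{sec:counter}

Let $g=e_1$ (``growing'') and $z=e_2$ be the standard basis of $\mathbb R^2$. Then $A_0g=2g$, $A_0z=z$, $Dg=0$, $Dz=2g$, and $Rg=Rz=z$. One step of the recursion applies one of four matrices: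
\begin{equation}\label{eq:table}
\begin{array}{c|cccc}
 & A_0I & A_0R & DI & DR\\ \hline
g\mapsto & 2g & z & 0 & 2g\\
z\mapsto & z & z & 2g & 2g
\end{array}
\end{equation}
On $z$ the choice of $B$ has no effect. On $g$ there are two options. One can \emph{wait}, playing $I$: the vector doubles at every step until the next $D$, which annihilates it. Or one can \emph{reset}, playing $R$: the vector moves to $z$ and rests there, but the next $D$ returns it to $g$, doubled, and the choice has to be made again. Waiting succeeds if another $D$ ever comes, and resetting succeeds if the $D$'s stop, so one of the two always succeeds. But waiting costs $2$ to the length of the gap and resetting costs $2$ to the number of $D$'s, and a sequence can make both large. For the sequence of period $3$ below, the vectors $v_n=P_n(\alpha,\beta)z$ under the two pure choices are: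
\[
\begin{array}{c|ccccccc}
n&1&2&3&4&5&6&7\\ \hline
A_n& D&A_0&A_0&D&A_0&A_0&D\\
\text{always }I&2g&4g&8g&0&0&0&0\\
\text{always }R&2g&2z&2z&4g&4z&4z&8g
\end{array}
\]
Both reach $8$ by time $7$. Mixing does not help: resetting up to time $4$ and waiting afterwards gives $v_4=4g$, $v_6=16g$. This is the case $m=2$ of the proof below.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
\emph{Right-boundedness.} Let $\alpha=(A_n)\in\mathcal A^\infty$.

Suppose that $D$ occurs at most once in $\alpha$, and take $B_n=R$ for all $n$. By \eqref{eq:table}, $A_0R=R$ maps both basis vectors to $z$ and $DR$ maps both to $2g$. So $P_n$ equals $R$ before $D$ occurs, $DR$ when it occurs, and $2R$ afterwards. All these matrices have norm at most $2$.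

Suppose that $D$ occurs at least twice, first at the times $s<t$, and take $B_n=I$ for all $n$. The range of $D$ is spanned by $g$, so $A_0^kD=2^kD$ and $D^2=0$. Therefore
\[
P_t=DA_0^{t-s-1}DA_0^{s-1}=2^{t-s-1}D^2A_0^{s-1}=0 .
\]
All $P_n$ with $n\ge t$ vanish, and the finitely many others are bounded.

\emph{Lower bound.} Fix $m\ge1$ and put $n_j=j(m+1)+1$ for $j\ge0$. Let $\alpha^{(m)}$ be the sequence with $A_n=D$ for $n\in\{n_0,n_1,\dots\}$ and $A_n=A_0$ otherwise; it has period $m+1$. Let $\beta\in\mathcal B^\infty$ be arbitrary and $v_n=P_n(\alpha^{(m)},\beta)z$, so that $\|P_n\|\ge\|v_n\|$. By \eqref{eq:table}, $v_{n_0}=v_1=2g$ whichever $B_1$ is used.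

Suppose that $v_{n_j}=xg$ with $x>0$, and consider the $m$ times $n_j<n\le n_j+m$, at which $A_n=A_0$.
\begin{itemize}
\item[(a)] If $B_n=I$ at all these times, then $v_{n_j+m}=2^mxg$.
\item[(b)] Otherwise $R$ is used at one of these times, for the first time after $i\ge0$ uses of $I$. At that time the vector becomes $A_0R(2^ixg)=2^ixz$. It remains $2^ixz$ up to time $n_j+m$, since $A_0Iz=A_0Rz=z$. At time $n_{j+1}=n_j+m+1$ the letter is $D$, and $DIz=DRz=2g$ gives $v_{n_{j+1}}=2^{i+1}xg$.
\end{itemize}
Thus after (b) the vector is again a positive multiple of $g$, at least twice as large, and the alternative applies to $j+1$. If (a) occurs for some $j\le m-1$, take the first such $j$; then $v_{n_j}=xg$ with $x\ge2$, and $\|v_{n_j+m}\|\ge2^{m+1}$. If (b) occurs for all $j=0,\dots,m-1$, then $\|v_{n_m}\|\ge2\cdot2^m$. In both cases $\|P_n\|\ge2^{m+1}$ for some $n\le n_m=m(m+1)+1$. Since $m$ is arbitrary, no constant $C$ serves all sequences.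
\end{proof}

\begin{remark}\label{rem:exact}
The bound is exact: with $B_n=I$ the products along $\alpha^{(m)}$ are $2^kD$ for $0\le k\le m$ and then $0$, so $\gamma(\alpha^{(m)})=2^{m+1}$. As $m\to\infty$ the sequences $\alpha^{(m)}$ converge termwise to $(D,A_0,A_0,\dots)$, where $\gamma\le2$ by the first case of the proof. So a limit of expensive sequences may be cheap.
\end{remark}

\section{One set of matrices and small sizes}\label{sec:sizes}

We first prove Proposition~\ref{prop:oneset}. The proof is short, and it shows what the freedom to choose $\beta$ destroys. The idea is to concatenate words that make a vector large; the difficulty is that a large vector might land in a subspace where no further growth is possible, so we name that subspace.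

\begin{proof}[Proof of Proposition~\ref{prop:oneset}]
Call a matrix $S_n\cdots S_1$ with $n\ge1$ and $S_i\in\mathcal S$ a \emph{product}. Let $X$ be the set of $x\in\mathbb R^N$ with $\sup_P\|Px\|<\infty$, the supremum being over all products $P$. It is a linear subspace. Expanding $x\in X$ in a basis of $X$ gives a constant $c_X\ge1$ with $\|Px\|\le c_X\|x\|$ for all $x\in X$ and all products $P$. It suffices to show that $X=\mathbb R^N$, so suppose not.

There are $x\notin X$ and $c>0$ such that every product $P$ with $\|Px\|>c$ has $Px\in X$. Otherwise, starting from any $x_0\notin X$, we could choose products $Q_1,Q_2,\dots$ such that $x_k=Q_kx_{k-1}\notin X$ and $\|x_k\|>k$, and the factors of $Q_1,Q_2,\dots$ written in order would form a sequence with unbounded products.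

Enlarge $c$ so that $c\ge\|x\|$, and let $\rho=\max_{S\in\mathcal S}\|S\|_{\mathrm{op}}$. Consider a product $S_n\cdots S_1$ with $\|S_n\cdots S_1x\|>c$, and let $k\le n$ be the first index with $\|S_k\cdots S_1x\|>c$. Then $y=S_k\cdots S_1x$ lies in $X$ and $\|y\|\le\rho c$, hence $\|S_n\cdots S_1x\|\le c_X\rho c$. So $x\in X$, a contradiction.
\end{proof}

Finiteness of $\mathcal S$ enters through $\rho<\infty$. For the infinite set $\{kD:k\ge1\}$ every product of two factors is $0$, so each sequence is bounded, but there is no common bound.

In Theorem~\ref{thm:counter} the concatenation step breaks down. The initial word of $\alpha^{(m)}$ forces the vector to be large at some time, but it cannot force the vector to be nonzero at the end. If we write these words for $m=1,2,3,\dots$ one after another, the result begins with $D,A_0,D$, and the choice $B_n=I$ gives products of norm $2,4,0,0,\dots$.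

\begin{proof}[Proof of Theorem~\ref{thm:sizes}]
\emph{The statement holds if $\min(N,M,p,q)=1$.} Let $(\mathcal A,\mathcal B)$ be right-bounded.

If $p=1$, then $\mathcal A^\infty$ has one element, and its constant is universal.

If $q=1$ and $\mathcal B=\{B\}$, then the products $P_n$ are exactly the products of sequences from the finite set $\{AB:A\in\mathcal A\}$, and Proposition~\ref{prop:oneset} applies.

If $N=1$, all $AB$ are scalars. Fix $A\in\mathcal A$ and let $\mu=\min_{B\in\mathcal B}|AB|$. Along the constant sequence $(A,A,\dots)$ every $\beta$ gives $|P_n|\ge\mu^n$, so right-boundedness forces $\mu\le1$. Thus each $A$ has some $B(A)\in\mathcal B$ with $|AB(A)|\le1$, and the choice $B_n=B(A_n)$ gives $|P_n|\le1$ for all $n$.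

If $M=1$, the matrices $AB$ are $N\times N$, but the products $BA$ are scalars, so we regroup:
\begin{equation}\label{eq:regroup}
P_n=A_n(B_nA_{n-1})\cdots(B_2A_1)B_1=\Bigl(\prod_{k=1}^{n-1}B_{k+1}A_k\Bigr)A_nB_1 .
\end{equation}
Fix $A\in\mathcal A$ and let $\mu=\min_{B\in\mathcal B}|BA|$. Suppose $\mu>1$. Then the column $A$ and every row $B\in\mathcal B$ are nonzero, so every $AB$ is nonzero. Along $(A,A,\dots)$, formula \eqref{eq:regroup} gives $\|P_n\|\ge\mu^{n-1}\min_B\|AB\|\to\infty$ for every $\beta$, which contradicts right-boundedness. So each $A$ has some $B'(A)\in\mathcal B$ with $|B'(A)A|\le1$. Take $B_1$ arbitrary and $B_{k+1}=B'(A_k)$; then \eqref{eq:regroup} gives $\|P_n\|\le\max_{A,B}\|AB\|$.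

\emph{The statement fails if $N,M,p,q\ge2$.} We enlarge the example of Theorem~\ref{thm:counter}. New elements of $\mathcal A$ could destroy right-boundedness, so they should be smaller than old ones; new elements of $\mathcal B$ could destroy the lower bound, so they should be larger. Let
\[
\mathcal A'=\{A_0,D,t_1D,\dots,t_{p-2}D\},\qquad
\mathcal B'=\{I,R,s_1R,\dots,s_{q-2}R\},
\]
with distinct $t_i\in(0,1)$ and distinct $s_i>1$, so that $|\mathcal A'|=p$ and $|\mathcal B'|=q$.

Let $\alpha'\in(\mathcal A')^\infty$ and write its terms as $\tau_nA_n$ with $A_n\in\{A_0,D\}$ and $0<\tau_n\le1$. Theorem~\ref{thm:counter} gives $\beta\in\{I,R\}^\infty$ with $P_n(\alpha,\beta)$ bounded for $\alpha=(A_n)$, and $P_n(\alpha',\beta)=\tau_1\cdots\tau_nP_n(\alpha,\beta)$ is no larger. So $(\mathcal A',\mathcal B')$ is right-bounded. Let $\beta'\in(\mathcal B')^\infty$ and write its terms as $\sigma_nB_n$ with $B_n\in\{I,R\}$ and $\sigma_n\ge1$. Then $P_n(\alpha^{(m)},\beta')=\sigma_1\cdots\sigma_nP_n(\alpha^{(m)},\beta)$ for $\beta=(B_n)$, so the lower bound $2^{m+1}$ persists and there is no universal constant.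

Finally, place each matrix of $\mathcal A'$ in the upper left corner of an $N\times M$ zero matrix and each matrix of $\mathcal B'$ in the upper left corner of an $M\times N$ zero matrix. The cardinalities do not change, and each $P_n$ becomes the old $2\times2$ product in the corner of an $N\times N$ zero matrix, with the same norm.
\end{proof}

\section{What compactness gives}\label{sec:compact}

In this section $\mathcal A$ and $\mathcal B$ are finite and $\|\cdot\|$ denotes the operator norm; by the comparison in Section~\ref{sec:intro} this changes constants by at most the factor $N$.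

For a finite set $\mathcal S$, give $\mathcal S^\infty$ the metric in which the distance of two different sequences is $2^{-k}$, where $k$ is the first index at which they differ. This is the product topology of discrete spaces, and $\mathcal S^\infty$ is compact. For a finite word $w$, the \emph{cylinder} $[w]$ is the set of sequences that begin with $w$. Cylinders are open and closed, every nonempty open set contains one, and a condition on finitely many terms defines a set that is open and closed. We use Baire's theorem in this form: if a nonempty compact metric space is a countable union of closed sets, then one of them has nonempty interior.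

\begin{remark}\label{rem:kappa}
If $C$ is a universal constant, then $\kappa(n)\le C$ for all $n$. Conversely, let $\kappa(n)\le C$ for all $n$ and fix $\alpha$. The sets $\{\beta:\|P_k(\alpha,\beta)\|\le C\text{ for }k\le n\}$ are nonempty, closed and decreasing in $n$, so by compactness of $\mathcal B^\infty$ they have a common point, and $C$ is universal.
\end{remark}

\subsection*{Invertible products}
For $t\ge0$ let $F_t$ be the set of $\alpha\in\mathcal A^\infty$ for which \eqref{eq:star} holds with $C=t$.

\begin{lemma}\label{lem:closed}
Each $F_t$ is closed.
\end{lemma}

\begin{proof}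
The set of pairs $(\alpha,\beta)$ with $\|P_n(\alpha,\beta)\|\le t$ for all $n$ is an intersection of closed subsets of the compact space $\mathcal A^\infty\times\mathcal B^\infty$, so it is compact. Its projection $F_t$ is compact too.
\end{proof}

It follows that $\{\gamma\le t\}=\bigcap_{j\ge1}F_{t+1/j}$ is closed, that is, $\gamma$ is lower semicontinuous. On a compact space this yields a minimum but no upper bound, in agreement with Remark~\ref{rem:exact}. Baire's theorem does give an upper bound on some cylinder $[w]$. Every sequence $\alpha$ is the tail of the element $w\alpha$ of that cylinder, and invertibility lets us remove the prefix.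

\begin{proof}[Proof of Theorem~\ref{thm:inv}]
By hypothesis $\mathcal A^\infty=\bigcup_{k\ge1}F_k$. By Lemma~\ref{lem:closed} and Baire's theorem, some $F_k$ contains a cylinder $[w]$, say $w=(W_1,\dots,W_r)$ with $r\ge1$. Let $\mathcal Q$ be the set of matrices $W_rB_r'\cdots W_1B_1'$ with $B_i'\in\mathcal B$. It is finite because $\mathcal B$ is finite, and its elements are invertible by hypothesis.

Let $\alpha\in\mathcal A^\infty$. Since $w\alpha\in F_k$, there is a sequence $(B_1',\dots,B_r',B_1,B_2,\dots)$ in $\mathcal B$ for which all products along $w\alpha$ have norm at most $k$. The product at time $r+n$ is $P_n(\alpha,\beta)Q$, where $\beta=(B_1,B_2,\dots)$ and $Q=W_rB'_r\cdots W_1B'_1\in\mathcal Q$. Hence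
\[
\|P_n(\alpha,\beta)\|\le\|P_n(\alpha,\beta)Q\|\,\|Q^{-1}\|\le k\max_{Q'\in\mathcal Q}\|(Q')^{-1}\| ,
\]
and the right side does not depend on $\alpha$ or $n$.
\end{proof}

Invertibility is used only in the last display. In the example of Theorem~\ref{thm:counter} the Baire step is still valid, but empty of content: $F_2$ contains the cylinder $[DD]$ because $Q=DI\,DI=0$ erases whatever follows.

\subsection*{Subexponential growth}
Without invertibility we cannot cancel a prefix, but we can restart: the tail of $\alpha$ is again in $\mathcal A^\infty$, so the hypothesis applies to it afresh. Each restart costs a constant factor, which is negligible against $e^{\varepsilon k}$ once the block length $k$ is large. What remains is to bound the block lengths uniformly, and compactness does that.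

\begin{proof}[Proof of Theorem~\ref{thm:subexp}]
Fix $\varepsilon>0$. Call a word $(A_1,\dots,A_k)$ in $\mathcal A$, $k\ge1$, \emph{good} if $\|A_kB_k\cdots A_1B_1\|\le e^{\varepsilon k}$ for some $B_1,\dots,B_k\in\mathcal B$. Every $\alpha\in\mathcal A^\infty$ begins with a good word: take $C$ and $\beta$ as in \eqref{eq:star} and any $k$ with $e^{\varepsilon k}\ge C$. So the cylinders of good words cover $\mathcal A^\infty$, and by compactness finitely many of them do. Hence there is $K$ such that every sequence in $\mathcal A^\infty$ begins with a good word of length at most $K$.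

Let $\alpha$ be given. Remove from $\alpha$ a good initial word of length $k_1\le K$, remove from the remaining sequence a good initial word of length $k_2\le K$, and so on. Let $\beta$ be the concatenation of the corresponding words in $\mathcal B$, and let $\rho=\max(1,\max_{A,B}\|AB\|)$. Write $n=k_1+\dots+k_j+r$ with $j\ge0$ and $0\le r<k_{j+1}$. Then $P_n(\alpha,\beta)$ is a product of $j$ complete blocks and $r<K$ further factors $AB$, so
\[
\|P_n(\alpha,\beta)\|\le\rho^{\,r}e^{\varepsilon(k_1+\dots+k_j)}\le\rho^Ke^{\varepsilon n}.
\]
This is the first assertion with $C_\varepsilon=\rho^K$. It gives $\kappa(n)\le C_\varepsilon e^{\varepsilon n}$, so $\limsup n^{-1}\log\kappa(n)\le\varepsilon$ for every $\varepsilon>0$.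
\end{proof}

The argument needs $\varepsilon>0$. With $\varepsilon=0$ good initial words need not exist: along $(D,A_0,A_0,\dots)$ in Theorem~\ref{thm:counter}, table \eqref{eq:table} shows $\|P_kz\|\ge2$ for all $k$ and all $\beta$.

\section{Growth close to exponential}\label{sec:tower}

We return to the largest-entry norm. A change of norm changes $\kappa$ by a bounded factor, which affects only the constant $c$ in Theorem~\ref{thm:sharp}.

\subsection*{Why one level gives only $\sqrt n$}
For the pair of Theorem~\ref{thm:counter} and $n\ge3$,
\begin{equation}\label{eq:sqrt}
2^{\sqrt n-1}\le\kappa(n)\le2^{2\sqrt n}.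
\end{equation}
For the lower bound take the largest $m$ with $m(m+1)+1\le n$; then $n<(m+1)(m+2)+1\le(m+2)^2$, so $m+1>\sqrt n-1$. For the upper bound look at the occurrences of $D$ among the first $n$ letters. At most $\sqrt n+1$ times in $[1,n]$ can be pairwise more than $\sqrt n$ apart. If no two occurrences are within $\sqrt n$, play $R$ throughout; the norm doubles only at a $D$ and stays at most $2^{\sqrt n+1}$. Otherwise let $s<t$ be the first consecutive occurrences with $t-s\le\sqrt n$, and play $R$ up to time $s$ and $I$ afterwards. The norm is at most $2^{\sqrt n+1}$ up to time $s$, doubles $t-s-1\le\sqrt n-1$ times, and then vanishes.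

The weakness of the example is that a reset costs only the factor $2$ per gap, however long the gap. To do better we make the reset expensive: after it, the vector has to live through a smaller copy of the same dilemma.

\subsection*{The construction}
Let $z_1,\dots,z_d,g_1,\dots,g_d$ be the standard basis of $\mathbb R^{2d}$. We call these vectors \emph{states}, set $z_{d+1}=0$, and picture them on a line in the order
\[
z_1,\ g_1,\ z_2,\ g_2,\ \dots,\ z_d,\ g_d,\ z_{d+1}=0 .
\]
Let $L_\ell=\{z_1,\dots,z_\ell,g_1,\dots,g_{\ell-1}\}$ be the set of states to the left of $g_\ell$, for $1\le\ell\le d$. Let $\mathcal B=\{I,R\}$, where $R$ maps every state to $z_1$. Let $\mathcal A=\{T_0,\dots,T_d\}$, where $T_\ell$, called \emph{letter $\ell$}, is defined as follows.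
\begin{itemize}
\item[(T1)] If $\ell\ge1$, then $T_\ell b=2g_\ell$ for every $b\in L_\ell$.
\item[(T2)] If $\ell\ge1$, then $T_\ell g_\ell=z_{\ell+1}$.
\item[(T3)] If $\ell<i\le d$, then $T_\ell z_i=z_i$ and $T_\ell g_i=2g_i$.
\end{itemize}
The vectors $T_\ell z_1$ are $z_1,2g_1,\dots,2g_d$, so the $d+1$ letters are different matrices. For $d=1$ we recover $T_0=A_0$ and $T_1=D$. Figure~\ref{fig:d2} shows $d=2$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,st/.style={circle,draw,minimum size=8mm,inner sep=0pt}]
\node[st] (z1) at (0,0) {$z_1$};
\node[st] (g1) at (2.4,0) {$g_1$};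
\node[st] (z2) at (4.8,0) {$z_2$};
\node[st] (g2) at (7.2,0) {$g_2$};
\node (o) at (9.6,0) {$0$};
\path[->] (z1) edge[loop above] node {$0$} (z1)
  (z2) edge[loop above] node {$0,1$} (z2)
  (g1) edge node[above] {$1$} (z2)
  (g2) edge node[above] {$2$} (o);
\path[->,ultra thick] (g1) edge[loop above] node {$0$} (g1)
  (g2) edge[loop above] node {$0,1$} (g2)
  (z1) edge node[above] {$1$} (g1)
  (z2) edge node[above] {$2$} (g2)
  (g1) edge[bend right=30] node[below] {$2$} (g2)
  (z1) edge[bend right=55] node[below] {$2$} (g2);
\end{tikzpicture}
\caption{The matrices $T_0,T_1,T_2$ on the basis $z_1,g_1,z_2,g_2$ of $\mathbb R^4$. An arrow labeled $\ell$ from $b$ to $b'$ means $T_\ell b=b'$ if it is thin and $T_\ell b=2b'$ if it is thick. The matrix $R$, not drawn, sends all four basis vectors to $z_1$.}\label{fig:d2}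
\end{figure}

A \emph{step} is one of the matrices $T_\ell I$, $T_\ell R$. For every state $b$,
\begin{equation}\label{eq:reset}
T_0Rb=z_1,\qquad T_\ell Rb=2g_\ell\quad(1\le\ell\le d).
\end{equation}
So a step maps a state to $1$ or $2$ times a state, with the single exception $T_dIg_d=0$. We follow a \emph{token} $xb$, where $x>0$ is its \emph{weight} and $b$ its state, and say that it \emph{reads} the letters. Two facts will be used throughout. The weight never decreases, except that the token is annihilated when it is at $g_d$ and reads letter $d$ with $B=I$. And each column of $P_n$ has at most one nonzero entry, so $\|P_n\|$ is the largest weight at time $n$ among the $2d$ tokens that start with weight $1$.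

Rule (T2) is the new feature. At the lower levels $\ell<d$, waiting at $g_\ell$ for letter $\ell$ does not annihilate the token; it parks it at $z_{\ell+1}$. Parking is enough for boundedness if higher letters stop coming, and it keeps the token alive if they do come.

\begin{lemma}\label{lem:rb}
The pair $(\mathcal A,\mathcal B)$ is right-bounded.
\end{lemma}

\begin{proof}
Given a sequence of letters, let $j$ be the largest letter that occurs infinitely often.

If $j=0$, only finitely many letters, say $r$, are nonzero. Take $B_n=R$ for all $n$. By \eqref{eq:reset} weights double only at nonzero letters, so $\|P_n\|\le2^r$.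

If $j\ge1$, choose a time $s$ with letter $j$ such that all later letters are at most $j$, and let $s'>s$ be the next time with letter $j$. Take $B_n=R$ for $n\le s$ and $B_n=I$ for $n>s$. By \eqref{eq:reset}, all tokens are at $g_j$ at time $s$. For $s<n<s'$ the letters are less than $j$, so the tokens stay at $g_j$ by (T3). At time $s'$ they move to $z_{j+1}$ by (T2), which means annihilation if $j=d$. If $j<d$, all later letters are less than $j+1$ and fix $z_{j+1}$ by (T3). So $P_n=P_{s'}$ for $n\ge s'$.
\end{proof}

\subsection*{The hard words}
Consider $d=2$ and a large integer $h$. Let a token at $g_2$ read the block $(0^h1)^{h+1}\,2$, of length about $h^2$. Waiting doubles the weight $(h+1)^2$ times. Suppose instead that the token is reset at once. It rests at $z_1$ during $0^h$, and letter $1$ sends it to $g_1$. The remaining word $(0^h1)^h$ poses the dilemma of Section~\ref{sec:counter}: waiting through one $0^h$ costs $2^h$ and parks the token at $z_2$, while resetting $h$ times costs $2^h$ as well. In either case the final letter $2$ brings the token back to $g_2$. So a reset at level $2$ costs $2^h$ per block instead of $2$, and $h$ blocks of length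 about $h^2$ force the weight $2^{h^2}$ in time about $h^3$. This is the exponent $2/3$.

In general, fix $h\ge1$ and define words, read from left to right in time, by
\[
U_0=0^h,\qquad U_i=(U_{i-1}\,i)^{h+1}\quad(1\le i\le d).
\]
The word $U_i$ contains only letters at most $i$. We call each factor $U_{i-1}\,i$ a \emph{block} of $U_i$. The lengths $u_i=|U_i|$ satisfy $u_0=h$ and $u_i=(h+1)(u_{i-1}+1)$. Since $hu_{i-1}\le(h+1)(u_{i-1}+1)\le2h\cdot2u_{i-1}$, we get
\begin{equation}\label{eq:length}
h^{i+1}\le u_i\le4^ih^{i+1}.
\end{equation}

To repeat the dilemma block after block, we must know where a token ends after a reset.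

\begin{lemma}\label{lem:collect}
Let $1\le i\le d$ and let $W$ be a word in letters less than $i$. Let a token in any state read $W\,i$, and suppose that $R$ is used at least once. Then the token ends at $g_i$, and the last step doubles its weight.
\end{lemma}

\begin{proof}
The token survives $W$, which does not contain letter $d$. If $R$ is used at the last step, apply \eqref{eq:reset}. Otherwise $R$ is used at some letter of $W$ and $I$ at the last step, so by (T1) it suffices to show that the token is in $L_i$ after $W$. A step $T_\ell R$ with $\ell<i$ sends every state to $z_1$ or $g_\ell$, both in $L_i$. A step $T_\ell I$ with $\ell<i$ keeps a state $b\in L_i$ in $L_i$: it sends $b$ to $g_\ell$ in case (T1), to $z_{\ell+1}$ with $\ell+1\le i$ in case (T2), and leaves the state unchanged in case (T3). So the token is in $L_i$ from the first use of $R$ to the end of $W$.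
\end{proof}

Next we name the price that is to be bounded recursively. For $0\le i\le d-1$ let $2^{K_i}$ be the minimum, over all choices of the matrices $B$, of the final weight of a token that starts at $g_{i+1}$ with weight $1$ and reads $U_i$. Letter $d$ does not occur in $U_i$, so the token survives, and $K_i\ge0$.

\begin{lemma}\label{lem:block}
Let $1\le i\le d$, and let a token at $g_i$ with weight $x$ read the block $U_{i-1}\,i$.
\begin{itemize}
\item[(a)] If $R$ is not used, the weight after $U_{i-1}$ is $2^{u_{i-1}}x\ge2^{h^i}x$.
\item[(b)] If $R$ is used, the token ends at $g_i$ with weight at least $2^{1+K_{i-1}}x$.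
\end{itemize}
\end{lemma}

\begin{proof}
(a) By (T3) each letter of $U_{i-1}$ doubles $g_i$, and $u_{i-1}\ge h^i$ by \eqref{eq:length}. (b) After $U_{i-1}$ the weight is at least $2^{K_{i-1}}x$ by the definition of $K_{i-1}$; now apply Lemma~\ref{lem:collect}.
\end{proof}

Lemma~\ref{lem:block} concerns tokens at $g_i$, while $K_i$ concerns a token that starts at $g_{i+1}$. The first block of $U_i$ bridges the two; this is why $U_i$ has $h+1$ blocks and not $h$.

\begin{lemma}\label{lem:K}
We have $1+K_i\ge h^i$ for $0\le i\le d-1$.
\end{lemma}

\begin{proof}
For $i=0$ this is $K_0\ge0$. Let $1\le i\le d-1$ and $1+K_{i-1}\ge h^{i-1}$. Let a token start at $g_{i+1}$ with weight $1$ and read $U_i$. Since $i<d$, its weight never decreases, so it suffices to show that the weight reaches $2^{h^i}$ at some time.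

If $R$ is not used in the first block, then by (T3) each letter of that block doubles $g_{i+1}$, and the weight reaches $2^{u_{i-1}+1}\ge2^{h^i}$.

If $R$ is used in the first block, then by Lemma~\ref{lem:collect} the token is at $g_i$ at the end of it, with weight at least $1$. Apply Lemma~\ref{lem:block} to the remaining $h$ blocks in turn; after each block of type (b) the token is again at $g_i$, so the lemma applies to the next block. If some block is of type (a), then in the first such block the weight reaches $2^{h^i}$. If all $h$ blocks are of type (b), the final weight is at least $2^{h(1+K_{i-1})}\ge2^{h^i}$.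

Hence $K_i\ge h^i$, which is more than required.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
The pair constructed above is right-bounded by Lemma~\ref{lem:rb}. Fix $h\ge1$, let $\alpha$ begin with the word $d\,U_d$, of length $1+u_d\le1+4^dh^{d+1}$, and let $\beta$ be arbitrary. Follow the token that starts at $z_1$ with weight $1$. After the first letter it is $2g_d$ for either choice of $B_1$, by (T1) and \eqref{eq:reset}. Apply Lemma~\ref{lem:block} with $i=d$ to the $h+1$ blocks of $U_d$ in turn. If some block is of type (a), then in the first such block the token starts at $g_d$ with weight at least $2$ and reaches a weight at least $2^{h^d}$ just before the last letter annihilates it. If all blocks are of type (b), the final weight is at least $2^{(h+1)(1+K_{d-1})}\ge2^{h^d}$ by Lemma~\ref{lem:K}. Therefore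
\[
\kappa(n)\ge2^{h^d}\qquad\text{whenever }n\ge1+4^dh^{d+1}.
\]
Let $n\ge1+4^d$, put $y=\bigl((n-1)/4^d\bigr)^{1/(d+1)}\ge1$ and $h=\lfloor y\rfloor\ge y/2$. From $n-1\ge n/2$ and $(2\cdot4^d)^{1/(d+1)}<4$ we get $y\ge n^{1/(d+1)}/4$, so $h\ge n^{1/(d+1)}/8$ and $\kappa(n)\ge2^{c\,n^{d/(d+1)}}$ with $c=8^{-d}$.

Given $\theta<1$, choose $d$ with $d/(d+1)>\theta$. For this pair $n^{-\theta}\log\kappa(n)\to\infty$, so $\kappa(n)\le e^{O(n^\theta)}$ fails.
\end{proof}

The size $2d$ of the matrices and the number $d+1$ of letters grow as $\theta$ approaches $1$, so the last assertion of Theorem~\ref{thm:sharp} concerns right-bounded pairs of all sizes taken together. For $d=1$ the exponent $1/2$ is the true one for the pair constructed, by \eqref{eq:sqrt}.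

\begin{thebibliography}{1}

\bibitem{Koz}
Victor Kozyakin, \emph{On the boundedness of infinite matrix products with alternating factors from two sets of matrices}, arXiv:2010.03890 (2020).

\end{thebibliography}
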